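\title{The first hitting point of a randomly rotated curve has a singular law}

\begin{abstract}
Attach a fixed unbounded continuous curve to a point $z$ of a bounded open set $\Omega$ in the plane, rotate it about $z$ by a uniformly random angle, and let $\mu_z$ be the law of the point at which it first leaves $\Omega$. We prove that $\mu_z$ is singular with respect to planar Lebesgue measure for every root $z$. This confirms a conjecture of Benjamini and Shamov, stated for simply connected $\Omega$ and almost every root. The proof follows the first curve to stop in a nearly full family of rotations. The same idea gives, in any dimension, a null set depending only on $\Omega$ that contains the hitting point of any fixed curve for almost every translation. An example shows that $\mu_z$ can vanish on all sets of Hausdorff dimension less than two.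
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Identify $\mathbb R^2$ with $\mathbb C$ and let $\mathbb T=\mathbb R/2\pi\mathbb Z$. Let $\gamma:[0,\infty)\to\mathbb C$ be continuous with unbounded image. Only $\gamma-\gamma(0)$ will matter, so we assume $\gamma(0)=0$. Let $\Omega\subset\mathbb C$ be open and bounded, and put $K=\mathbb C\setminus\Omega$. For a \emph{root} $z\in\Omega$ and an angle $\theta\in\mathbb T$, the curve $t\mapsto z+e^{i\theta}\gamma(t)$ is the copy of $\gamma$ that starts at $z$ and is rotated by $\theta$. It leaves $\Omega$, since $\Omega$ is bounded and $\gamma$ is not. Its \emph{hitting time} and \emph{hitting point} are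
\[
\tau(z,\theta)=\inf\{t\ge0:\ z+e^{i\theta}\gamma(t)\in K\},\qquad
w(z,\theta)=z+e^{i\theta}\gamma(\tau(z,\theta))\in\partial\Omega .
\]
Both are Borel functions (Lemma~\ref{lem:lsc}). The \emph{hitting measure} $\mu_z$ is the law of $w(z,\theta)$ for uniformly distributed $\theta$:
\[
\mu_z(A)=\frac1{2\pi}\,\bigl|\{\theta\in\mathbb T:\ w(z,\theta)\in A\}\bigr|,\qquad A\subset\mathbb C\ \text{Borel}.
\]
Here and below $|A|$ is the Lebesgue measure of a set $A$ in the dimension of its ambient space (length on $\mathbb T$, area in $\mathbb C$), and $B(x,r)$, $\bar B(x,r)$ are the open and the closed ball. A probability measure $\mu$ on $\mathbb C$ is \emph{singular} if $\mu(N)=1$ for some Borel set $N$ with $|N|=0$. The following conjecture is posed in \cite{BS}.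

\begin{quote}
\emph{For every such curve $\gamma$ and every bounded simply connected domain $\Omega$, the measure $\mu_z$ is singular for Lebesgue almost every root $z\in\Omega$.}
\end{quote}

\subsection*{Simple cases}
If $|\partial\Omega|=0$ there is nothing to prove. But the boundary of a simply connected domain can have positive area. Let $C\subset[0,1]$ be a compact nowhere dense set of positive length, and remove the teeth $C\times[0,1)$ from the rectangle $(-1,2)\times(-1,1)$. The remaining open set contracts onto the segment at height $-\frac12$ along vertical lines, and its boundary contains $C\times[0,1]$.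

If $\gamma(t)=t$ is a ray, the conjecture holds for every root: the set of hitting points $\{z+re^{i\varphi}: r=\tau(z,\varphi)\}$ meets each ray from $z$ in one point, so it has zero area in polar coordinates. This argument uses that the rotated rays are disjoint. The rotated copies of a general curve cross one another, and $\gamma$ may even fill area.

One might hope for a dimension count, since the hitting points form a one-parameter family. But $\theta\mapsto w(z,\theta)$ is only Borel, and Theorem~\ref{thm:saw} shows that even for a ray $\mu_z$ may need a set of dimension two. The better reason to believe the conjecture is that almost every point of $\partial\Omega\subset K$ is a density point of $K$, and a curve that first meets $K$ at such a point has to thread ever narrower passages. A single curve can do this.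

\begin{example}\label{ex:dust}
Let $\Omega=(-1,2)^2\setminus(C\times C)$ with $C$ as above, and let $(x,y)\in C\times C$. Choose $x_n\to x$ and $y_n\to y$ in $(-1,2)\setminus C$. The staircase path $(x_1,y_1)\to(x_2,y_1)\to(x_2,y_2)\to(x_3,y_2)\to\cdots$ stays in $\Omega$, because each segment keeps one coordinate outside $C$, and it converges to $(x,y)$. Continue it from there by a ray. So every point of $C\times C$, density points included, is the hitting point of some curve.
\end{example}

A slightly rotated copy of such a curve should be blocked earlier. The task is to show that a set of angles of positive measure cannot all get through.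

\subsection*{Results}
Fix $z\in\Omega$ and write $\tau(\theta)$, $w(\theta)$ for $\tau(z,\theta)$, $w(z,\theta)$. At a time $s$ the rotated curves all lie on the circle of radius $|\gamma(s)|$ about $z$, so we measure the thickness of $\Omega$ along these circles. For $w\ne z$ and $0<h<\pi$ let
\begin{equation}\label{eq:q}
q_h(w)=\frac1{2h}\,\bigl|\{\psi\in(-h,h):\ z+e^{i\psi}(w-z)\in\Omega\}\bigr|,\qquad \bar q(w)=\limsup_{h\to0}q_h(w).
\end{equation}
Thus $q_h(w)$ is the proportion of $\Omega$ in the arc of angular length $2h$ centered at $w$. Let $S$ be the set of times at which a set of angles of positive measure stops simultaneously,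
\[
S=\bigl\{s\ge0:\ |\{\theta\in\mathbb T:\tau(\theta)=s\}|>0\bigr\},
\]
and define
\begin{equation}\label{eq:Nz}
N_z=\{w\in\partial\Omega:\ \bar q(w)\ge\tfrac12\}\ \cup\ \{w\in\partial\Omega:\ |w-z|=|\gamma(s)|\ \text{for some } s\in S\}.
\end{equation}

\begin{theorem}\label{thm:main}
Let $\Omega\subset\mathbb C$ be open and bounded, and let $\gamma:[0,\infty)\to\mathbb C$ be continuous and unbounded with $\gamma(0)=0$. For every $z\in\Omega$ the set $N_z$ is Borel, $|N_z|=0$ and $\mu_z(N_z)=1$. Hence $\mu_z$ is singular for every root $z\in\Omega$.
\end{theorem}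

So the conjecture is true, for every root and without simple connectivity. The set $N_z$ depends on $z$ and on $\gamma$. For almost every root there is a null set that depends on $\Omega$ alone; no rotation is needed, and the dimension is arbitrary.

\begin{theorem}\label{thm:universal}
Let $\Omega\subset\mathbb R^d$ be open, $d\ge1$, and let
\[
N_\Omega=\Bigl\{w\in\partial\Omega:\ \limsup_{r\to0}\frac{|\Omega\cap B(w,r)|}{|B(w,r)|}\ge\tfrac12\Bigr\}.
\]
Then $|N_\Omega|=0$. For every continuous $\gamma:[0,\infty)\to\mathbb R^d$ with $\gamma(0)=0$ and almost every $z\in\Omega$ such that $z+\gamma$ leaves $\Omega$, the hitting point $w(z)=z+\gamma(\tau(z))$ lies in $N_\Omega$, where $\tau(z)=\inf\{t\ge0:z+\gamma(t)\notin\Omega\}$.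
\end{theorem}

\begin{corollary}\label{cor:universal}
In the setting of Theorem~\ref{thm:main}, $\mu_z(N_\Omega)=1$ for almost every $z\in\Omega$.
\end{corollary}

The constant $\frac12$ is optimal in both theorems, and the circles in \eqref{eq:Nz} cannot be omitted (Example~\ref{ex:disc} and Remark~\ref{rem:half}). For an individual root, the singular measure $\mu_z$ can come arbitrarily close to having a bounded density.

\begin{theorem}\label{thm:saw}
Let $\Phi:(0,1)\to(0,\infty)$ satisfy $\Phi(r)\to\infty$ as $r\to0$. There are a bounded domain $\Omega\subset\mathbb C$, star-shaped with respect to $0$ and hence simply connected, and $r_0>0$ such that for the ray $\gamma(t)=t$ and the root $0$,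
\[
\mu_0(B(w,r))\le30\,r^2\,\Phi(r)\qquad\text{for all } w\in\partial\Omega \text{ and } 0<r<r_0 .
\]
For $\Phi(r)=\log(1/r)$, the singular measure $\mu_0$ gives no mass to any set of Hausdorff dimension less than $2$.
\end{theorem}

Section~\ref{sec:prelim} collects the tools. Theorem~\ref{thm:main} is proved in Section~\ref{sec:first}, Theorem~\ref{thm:universal} and Corollary~\ref{cor:universal} in Section~\ref{sec:translate}, and Theorem~\ref{thm:saw} in Section~\ref{sec:saw}.

\section{Hitting times and density points}\label{sec:prelim}

We meet families of curves parametrized by the angle, by the root, and by both. One lemma covers all three.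

\begin{lemma}\label{lem:lsc}
Let $P$ be a metric space, $\Omega\subset\mathbb R^d$ open, and $\Gamma:P\times[0,\infty)\to\mathbb R^d$ continuous with $\Gamma(p,0)\in\Omega$ for all $p$. Put $\tau(p)=\inf\{t\ge0:\Gamma(p,t)\notin\Omega\}\in[0,\infty]$ and, if $\tau(p)<\infty$, $w(p)=\Gamma(p,\tau(p))$.
\begin{enumerate}
\item[(a)] $\tau(p)>0$, and $w(p)\in\partial\Omega$ if $\tau(p)<\infty$.
\item[(b)] $\tau$ is lower semicontinuous: $\{\tau>t\}$ is open for every $t\ge0$.
\item[(c)] $\tau$ is Borel, and $w$ is Borel on $\{\tau<\infty\}$.
\item[(d)] $\tau$ attains its minimum on every nonempty compact set $G\subset\{\tau<\infty\}$.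
\end{enumerate}
\end{lemma}

\begin{proof}
The set $\{t:\Gamma(p,t)\notin\Omega\}$ is closed and does not contain $0$. So $\tau(p)>0$, and if $\tau(p)<\infty$ the infimum is attained. Then $w(p)\notin\Omega$ is the limit of the points $\Gamma(p,t)\in\Omega$ as $t\uparrow\tau(p)$, which gives (a). It also follows that $\tau(p)>t$ if and only if $\{p\}\times[0,t]\subset\Gamma^{-1}(\Omega)$. As $[0,t]$ is compact and $\Gamma^{-1}(\Omega)$ is open, $U\times[0,t]\subset\Gamma^{-1}(\Omega)$ for a neighborhood $U$ of such a $p$. This is (b), which makes $\tau$ Borel, and $w$ is the composition of the Borel map $p\mapsto(p,\tau(p))$ with $\Gamma$. For (d), let $m=\inf_G\tau$. The sets $G\cap\{\tau\le m+1/k\}$ are nonempty, compact by (b), and decreasing, and $\tau=m$ at any common point.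
\end{proof}

The hitting time need not be continuous. For the slit disc $B(0,2)\setminus[1,2)$, the root $0$ and the ray $\gamma(t)=t$, we have $\tau(0)=1$ and $\tau(\theta)=2$ for $\theta\ne0$. In general only minima of $\tau$ are guaranteed, and the proofs below are built on a minimum.

We use three standard facts.

\emph{Lebesgue density theorem.} If $A\subset\mathbb R^d$ is measurable, then almost every $x\in A$ is a \emph{density point} of $A$, that is, $|A\cap B(x,r)|/|B(x,r)|\to1$ as $r\to0$. The same holds in $\mathbb T$, with arcs as balls.

\emph{Inner regularity.} If $\nu$ is Lebesgue measure or a finite Borel measure on $\mathbb R^d$ or $\mathbb T$, then $\nu(A)=\sup\{\nu(F):F\subset A\ \text{compact}\}$ for every Borel set $A$.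

\emph{Polar coordinates.} For Borel $A\subset\mathbb C$, $|A|=\int_0^\infty|\{\varphi\in\mathbb T:z+re^{i\varphi}\in A\}|\,r\,dr$.

\section{The first curve to stop}\label{sec:first}

Throughout this section $\Omega$, $\gamma$ and $z\in\Omega$ are as in Theorem~\ref{thm:main}. Lemma~\ref{lem:lsc} applies with $P=\mathbb T$, and $\tau<\infty$ everywhere. Hitting points differ from $z$ because $z\notin\partial\Omega$, so $q_h(w(\theta))$ is defined.

\subsection*{The idea, on a disc}
Run all the curves with angles in a closed arc $I$ of length $2h$ at once, and let $\theta'$ be the first to stop, at time $s_0$. If almost no other curve stops at exactly that time, then at time $s_0$ almost all the others are still inside $\Omega$. Their positions form an arc of a circle about $z$ through $w(\theta')$, and this arc extends an angle $h$ to at least one side of $w(\theta')$. So $q_h(w(\theta'))\ge\frac12$. For a disc and a ray everything is explicit.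

\begin{example}\label{ex:disc}
Let $\gamma(t)=t$, $z=0$ and $\Omega=B(a,R)$ with $0<a<R$. Expanding $|se^{i\theta}-a|^2<R^2$ shows that for $s>0$
\[
se^{i\theta}\in\Omega\iff\cos\theta>c(s),\qquad c(s)=\frac{s}{2a}-\frac{R^2-a^2}{2as},
\]
and $c$ is strictly increasing. Hence $\tau(\theta)=s$ exactly when $\cos\theta=c(s)$. At most two rays stop at any given time, so $S=\emptyset$, and $\tau$ is strictly decreasing on $[0,\pi]$. For an arc $I\subset(0,\pi)$ the first ray to stop is the right endpoint $\theta'$. With $s_0=\tau(\theta')$, the point $s_0e^{i\theta}$ lies in $\Omega$ if and only if $\cos\theta>\cos\theta'$, which holds for $\theta\in[0,\theta')$ and fails for $\theta\in[\theta',\pi]$. So $q_h(w(\theta'))=\frac12$ for $h\le\min(\theta',\pi-\theta')$. By reflection, $\bar q(w(\theta))=\frac12$ for all $\theta\notin\{0,\pi\}$. Every disc with a root other than its center reduces to this case by a rigid motion. If $\frac12$ is replaced by a larger constant in \eqref{eq:Nz}, the resulting set has $\mu_z$-measure $0$, so $\frac12$ is optimal.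

Now let the root be the center, $a=0$. All rays stop at time $R$, so $S=\{R\}$, and $q_h=0$ on $\partial\Omega$. The first set in \eqref{eq:Nz} is empty, and the circles cannot be omitted.
\end{example}

\subsection*{The set $N_z$ is Borel and null}

\begin{lemma}\label{lem:null}
The functions $q_h$ and $\bar q$ are Borel on $\mathbb C\setminus\{z\}$, and $h\mapsto q_h(w)$ is continuous. The set $S$ is countable. The set $N_z$ is Borel and $|N_z|=0$.
\end{lemma}

\begin{proof}
We have $2h\,q_h(w)=\int_{-h}^h\mathbf 1_\Omega(z+e^{i\psi}(w-z))\,d\psi$. The integrand is Borel in $(w,\psi)$, so $q_h$ is Borel by Tonelli's theorem, and the integral is $2$-Lipschitz in $h$. Hence $\bar q=\inf_m\sup\{q_h:h\in\mathbb Q\cap(0,1/m]\}$ is Borel. The sets $\{\tau=s\}$ are disjoint, so at most $2\pi k$ of them have length above $1/k$, and $S$ is countable. The second set in \eqref{eq:Nz} is therefore the intersection of $\partial\Omega$ with countably many circles; it is Borel and null.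

Let $A=\{w\in\partial\Omega:\bar q(w)\ge\frac12\}$, a Borel subset of $K$. Fix $r>0$ and let $K_r=\{\varphi\in\mathbb T:z+re^{i\varphi}\in K\}$. If $\varphi$ is a density point of $K_r$, then
\[
q_h(z+re^{i\varphi})=1-\frac{|K_r\cap(\varphi-h,\varphi+h)|}{2h}\longrightarrow0\qquad(h\to0),
\]
so $z+re^{i\varphi}\notin A$. Thus $\{\varphi:z+re^{i\varphi}\in A\}$ consists of points of $K_r$ that are not density points of $K_r$, and it is null by the density theorem on $\mathbb T$. Polar coordinates give $|A|=0$.
\end{proof}

\subsection*{From one angle to almost every angle}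
The argument sketched above yields one good angle in each arc, at one scale $h$, which says nothing about almost every angle. The remedy is to run only the curves from a prescribed compact set of angles that nearly fills the arc. The first of them to stop then belongs to that set, at a small loss in the constant.

\begin{lemma}\label{lem:first}
Let $0<h\le1$, let $I=[\theta_0-h,\theta_0+h]\subset\mathbb T$, and let $G\subset I$ be nonempty and compact. Let $\theta'\in G$ minimize $\tau$ over $G$. If $\tau(\theta')\notin S$, then
\[
q_h(w(\theta'))\ \ge\ \frac12-\frac{|I\setminus G|}{2h}.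
\]
\end{lemma}

\begin{proof}
Put $s_0=\tau(\theta')$. On $G$ we have $\tau\ge s_0$, and $|\{\tau=s_0\}|=0$ because $s_0\notin S$. So $\tau(\theta)>s_0$ for almost every $\theta\in G$, and therefore
\begin{equation}\label{eq:inside}
z+e^{i\theta}\gamma(s_0)\in\Omega\qquad\text{for almost every }\theta\in G .
\end{equation}
Since $w(\theta')-z=e^{i\theta'}\gamma(s_0)$, the substitution $\theta=\theta'+\psi$ in \eqref{eq:q} gives
\[
2h\,q_h(w(\theta'))=\bigl|\{\theta\in(\theta'-h,\theta'+h):\ z+e^{i\theta}\gamma(s_0)\in\Omega\}\bigr| .
\]
Let $J=[\theta',\theta'+h]$ if $\theta'\in[\theta_0-h,\theta_0]$, and $J=[\theta'-h,\theta']$ otherwise. In both cases $J\subset I$ and $|J|=h$. By \eqref{eq:inside}, $2h\,q_h(w(\theta'))\ge|G\cap J|\ge h-|I\setminus G|$.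
\end{proof}

We apply the lemma to the bad angles themselves. If they have positive measure, they nearly fill small arcs around a density point. Two reductions are needed first. The lemma sees one scale $h$, so we pass to angles that are bad uniformly at all small scales; and the minimum has to exist, so we pass to a compact subset.

\begin{proposition}\label{prop:key}
For almost every $\theta\in\mathbb T$, either $\tau(\theta)\in S$ or $\bar q(w(\theta))\ge\frac12$.
\end{proposition}

\begin{proof}
Let $E=\{\theta:\tau(\theta)\notin S,\ \bar q(w(\theta))<\frac12\}$. It is Borel by Lemmas~\ref{lem:lsc} and~\ref{lem:null}. Suppose $|E|>0$. For rational $c<\frac12$ and integers $m\ge1$ let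
\[
E_{c,m}=\{\theta\in E:\ q_h(w(\theta))\le c\ \text{ for all }0<h\le1/m\}.
\]
These sets are Borel, since by continuity in $h$ it suffices to test rational $h$. They cover $E$: given $\theta\in E$, take a rational $c$ with $\bar q(w(\theta))<c<\frac12$, and then $m$ large. So some $E_{c,m}$ has positive measure. Choose a compact $F\subset E_{c,m}$ with $|F|>0$ and a density point $\theta_0\in F$ of $F$. Choose $\eta>0$ with $\frac12-\eta>c$, and then $0<h\le1/m$ so small that $I=[\theta_0-h,\theta_0+h]$ satisfies $|I\setminus F|\le2\eta h$.

The set $G=F\cap I$ is compact and contains $\theta_0$. By Lemma~\ref{lem:lsc}(d), $\tau$ attains its minimum over $G$ at some $\theta'$, and $\tau(\theta')\notin S$ because $\theta'\in E$. Lemma~\ref{lem:first} gives $q_h(w(\theta'))\ge\frac12-\eta>c$, which contradicts $\theta'\in E_{c,m}$.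
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:null}, $N_z$ is Borel and null. If $\tau(\theta)\in S$, then $|w(\theta)-z|=|\gamma(\tau(\theta))|$ puts $w(\theta)$ in the second set of \eqref{eq:Nz}. If $\bar q(w(\theta))\ge\frac12$, then $w(\theta)$ lies in the first set. By Proposition~\ref{prop:key}, $w(\theta)\in N_z$ for almost every $\theta$, that is, $\mu_z(N_z)=1$.
\end{proof}

The openness of $\Omega$ and the continuity of $\gamma$ enter through Lemma~\ref{lem:lsc}. That $\Omega$ is bounded and $\gamma$ unbounded serves only to make $\tau$ finite. No connectivity of $\Omega$ is used.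

\section{Translates and a universal null set}\label{sec:translate}

Let $\Omega\subset\mathbb R^d$ and $\gamma$ be as in Theorem~\ref{thm:universal}. Lemma~\ref{lem:lsc} applies with $P=\Omega$ and $\Gamma(z,t)=z+\gamma(t)$. The family is now parametrized by the root, and at time $s$ a set $G$ of roots occupies the translate $G+\gamma(s)$, a set of full dimension. Two things change.

First, simultaneous stopping does no harm. In Section~\ref{sec:first} the curves had to be inside $\Omega$ at the time $s_0$ itself, because $q_h$ is not continuous in $w$: for the disc $B(z,R)$ it equals $1$ at points with $|w-z|<R$ and $0$ on the boundary. The volume of $\Omega$ in a ball is continuous in the center, so we can look just before time $s_0$ and pass to the limit.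

\begin{lemma}\label{lem:cont}
The function $v(x,r)=|\Omega\cap B(x,r)|$ is continuous on $\mathbb R^d\times(0,\infty)$.
\end{lemma}

\begin{proof}
If $\delta=|x-x'|+|r-r'|<r$, then both $B(x,r)$ and $B(x',r')$ contain $B(x,r-\delta)$ and lie in $B(x,r+\delta)$. So $|v(x,r)-v(x',r')|\le|B(x,r+\delta)\setminus B(x,r-\delta)|$, which tends to $0$ with $\delta$.
\end{proof}

Second, the first root $z'$ to stop may lie on the boundary of the ball of roots. For $d\ge2$ that ball then fills less than half of a ball of the same radius about $z'$, since it lies on one side of its tangent hyperplane and curves away from it. We therefore test the density at a radius smaller by a factor $\lambda$, where the sphere looks flat. For $0<\lambda<\frac12$ let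
\[
\kappa(\lambda)=\inf_{|x|\le1}\frac{|\bar B(0,1)\cap B(x,\lambda)|}{|B(0,\lambda)|}.
\]

\begin{lemma}\label{lem:kappa}
$\liminf_{\lambda\to0}\kappa(\lambda)\ge\frac12$.
\end{lemma}

\begin{proof}
If $|x|\le\frac12$, then $B(x,\lambda)\subset B(0,1)$ and the ratio is $1$. Let $\frac12\le|x|\le1$ and $\hat x=x/|x|$. For $|y|<\lambda$ with $y\cdot\hat x\le-\lambda^2$,
\[
|x+y|^2=|x|^2+2|x|\,(y\cdot\hat x)+|y|^2\le1+2\cdot\tfrac12\cdot(-\lambda^2)+\lambda^2=1 .
\]
After a rotation and a dilation by $1/\lambda$, the ratio is thus at least $|\{y\in B(0,1):y_1\le-\lambda\}|/|B(0,1)|$. This bound does not depend on $x$, and as $\lambda\downarrow0$ it increases to $|\{y\in B(0,1):y_1<0\}|/|B(0,1)|=\frac12$.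
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
By Lemma~\ref{lem:cont} the upper limit in the definition of $N_\Omega$ may be taken along rational $r$, so $N_\Omega$ is Borel. Its points lie in $\mathbb R^d\setminus\Omega$ and are not density points of that set, so $|N_\Omega|=0$ by the density theorem.

Let $D=\{z\in\Omega:\tau(z)<\infty,\ w(z)\notin N_\Omega\}$, a Borel set by Lemma~\ref{lem:lsc}(c), and suppose $|D|>0$. For rational $c<\frac12$ and integers $m\ge1$ let
\[
E_{c,m}=\{z\in\Omega:\ \tau(z)<\infty,\ \ v(w(z),r)\le c\,|B(0,r)|\ \text{ for all }0<r\le1/m\}.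
\]
It is the preimage under $w$ of a set that is closed by Lemma~\ref{lem:cont}, hence Borel. If $z\in D$, then $w(z)\in\partial\Omega\setminus N_\Omega$, so the upper density of $\Omega$ at $w(z)$ is below some rational $c<\frac12$, and $z\in E_{c,m}$ for large $m$. Thus some $E_{c,m}$ has positive measure. Choose, in this order, a compact $F\subset E_{c,m}$ with $|F|>0$; a density point $z_0\in F$ of $F$; a number $\lambda\in(0,\frac12)$ with $\kappa(\lambda)>c$, by Lemma~\ref{lem:kappa}; a number $\eta>0$ with $\kappa(\lambda)-\eta\lambda^{-d}>c$; and $\rho>0$ so small that $\lambda\rho\le1/m$ and the ball $B=\bar B(z_0,\rho)$ satisfies $|B\setminus F|\le\eta|B|$.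

Let $z'$ minimize $\tau$ over the compact set $G=F\cap B\ni z_0$, and put $s_0=\tau(z')>0$. Since $z'\in B$, the definition of $\kappa$, rescaled by $\rho$, and the identity $|B|=\lambda^{-d}|B(0,\lambda\rho)|$ give
\[
|G\cap B(z',\lambda\rho)|\ge|B\cap B(z',\lambda\rho)|-|B\setminus F|\ge\bigl(\kappa(\lambda)-\eta\lambda^{-d}\bigr)|B(0,\lambda\rho)| .
\]
For $0\le s<s_0$ no curve rooted in $G$ has stopped, so $G+\gamma(s)\subset\Omega$. Translating by $\gamma(s)$,
\[
v(z'+\gamma(s),\lambda\rho)\ge|G\cap B(z',\lambda\rho)|\ge\bigl(\kappa(\lambda)-\eta\lambda^{-d}\bigr)|B(0,\lambda\rho)| .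
\]
Let $s\uparrow s_0$. By Lemma~\ref{lem:cont} the same bound holds at $z'+\gamma(s_0)=w(z')$, so $v(w(z'),\lambda\rho)>c\,|B(0,\lambda\rho)|$ with $\lambda\rho\le1/m$. This contradicts $z'\in E_{c,m}$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:universal}]
By Lemma~\ref{lem:lsc} with $P=\Omega\times\mathbb T$, the set $A=\{(z,\theta):w(z,\theta)\notin N_\Omega\}$ is Borel. For each $\theta$, Theorem~\ref{thm:universal} applied to the curve $e^{i\theta}\gamma$, which leaves $\Omega$ from every root, shows that $\{z:(z,\theta)\in A\}$ is null. By Fubini's theorem, $\{\theta:(z,\theta)\in A\}$ is null for almost every $z$.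
\end{proof}

\begin{remark}\label{rem:half}
Let $\Omega=B(0,1)\subset\mathbb C$ and $|w|=1$. Then $\kappa(\lambda)\le v(w,\lambda)/|B(0,\lambda)|\le\frac12$, the upper bound because $\Omega$ lies in a half-plane with $w$ on its edge. So $\Omega$ has density exactly $\frac12$ at every boundary point. With a larger constant in place of $\frac12$ the set $N_\Omega$ would be empty, while every translate of a ray leaves $\Omega$. Thus $\frac12$ is optimal in Theorem~\ref{thm:universal}. Also, ``almost every $z$'' cannot be replaced there by ``every $z$'': in Example~\ref{ex:dust} take for $(x,y)$ a density point of $C\times C$.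
\end{remark}

\section{A sawtooth domain}\label{sec:saw}

For the ray and the root $0$, a domain $\{\rho e^{2\pi ix}:0\le\rho<f(x)\}$ has as hitting measure the image of $dx$ on the polar graph of $f$. So we need a continuous $f$ whose graph spreads the measure $dx$ almost as evenly as area: the set of $y$ within $r$ of $x$ with $f(y)$ within $r$ of $f(x)$ should have length about $r^2$.

\subsection*{One scale}
Let $g(x)=\operatorname{dist}(x,\mathbb Z)$. This function is $1$-periodic and $1$-Lipschitz, takes values in $[0,\frac12]$, and is affine with slope $\pm1$ on each interval $[\frac j2,\frac{j+1}2]$. For an integer $b\ge1$, call $[\frac j{2b},\frac{j+1}{2b}]$, $j\in\mathbb Z$, the \emph{$b$-intervals}. If an interval of length $2r$ meets $M$ of them, it contains the $M-2$ inner ones, so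
\begin{equation}\label{eq:count}
M\le4rb+2\le6rb\qquad\text{if } r\ge1/b .
\end{equation}
Consider $f_0(y)=1+\varepsilon g(by)$ and an interval $L$ of length $2r$, with $r\ge1/b$. On each $b$-interval $f_0$ has slope $\pm\varepsilon b$, so it lies in $L$ on a set of length at most $2r/(\varepsilon b)$. By \eqref{eq:count},
\[
|\{y:|y-x|<r,\ f_0(y)\in L\}|\le6rb\cdot\frac{2r}{\varepsilon b}=\frac{12\,r^2}{\varepsilon}.
\]
A single sawtooth thus gives a bound of order $r^2$ for $r\ge1/b$, with constant inversely proportional to its amplitude. Below the scale $1/b$ the graph is piecewise straight and a faster sawtooth has to take over. The amplitudes must be summable, so they tend to $0$ and the constants grow; the factor $\Phi$ absorbs this growth. In a sum of sawteeth, the slower ones change the slope of the $n$th only slightly if the frequencies grow fast. The faster ones are steeper and cannot be treated as a small perturbation. We make their sum periodic with a short period and freeze it by working along arithmetic progressions.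

\subsection*{The construction}
Choose integers $b_n\ge2$ such that for all $n\ge1$
\begin{enumerate}
\item[(i)] $b_n$ divides $b_{n+1}$;
\item[(ii)] $b_{n+1}\ge b_n^2$;
\item[(iii)] $b_{n+1}\ge4(n+1)^2b_n$;
\item[(iv)] $\Phi(r)\ge(n+1)^2$ for all $0<r<1/b_n$.
\end{enumerate}
Since $\Phi(r)\to\infty$ as $r\to0$, condition (iv) holds once $b_n$ is large, so $b_{n+1}$ can be taken to be a large multiple of $b_n$. Let
\[
f(x)=1+\sum_{n\ge1}n^{-2}g(b_nx),\qquad\Omega=\{\rho e^{2\pi ix}:\ x\in\mathbb R,\ 0\le\rho<f(x)\}.
\]
The series converges uniformly and $\sum n^{-2}<2$, so $f$ is continuous and $1$-periodic with values in $[1,2]$.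

\begin{lemma}\label{lem:level}
Let $n\ge2$ and $r\ge1/b_n$. For every $b_n$-interval $H$ and every interval $L$ of length $2r$,
\[
|\{y\in H:\ f(y)\in L\}|\le\frac{5n^2r}{b_n}.
\]
\end{lemma}

\begin{proof}
Write $f=1+P+T$ with $P(y)=\sum_{k\le n}k^{-2}g(b_ky)$ and $T(y)=\sum_{l>n}l^{-2}g(b_ly)$.

\emph{The slow part expands distances on $H$.} The term $n^{-2}g(b_ny)$ is affine on $H$ with slope $\pm b_n/n^2$. The sum of the earlier terms is Lipschitz with constant $\sum_{k<n}k^{-2}b_k\le2b_{n-1}\le b_n/(2n^2)$, by (iii). Hence
\begin{equation}\label{eq:expand}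
|P(y)-P(y')|\ge\frac{b_n}{2n^2}\,|y-y'|\qquad(y,y'\in H).
\end{equation}

\emph{The fast part is periodic.} By (i), $b_l/b_{n+1}$ is an integer for $l>n$, so $T$ has period $1/b_{n+1}$. Write $y=k/b_{n+1}+u$ with $k\in\mathbb Z$ and $0\le u<1/b_{n+1}$; then $T(y)=T(u)$.

Fix $u$ and consider the $k$ for which $y\in H$ and $f(y)\in L$. For these $y$ the value $P(y)$ lies in the interval $L-1-T(u)$, which has length $2r$ and does not depend on $k$. By \eqref{eq:expand} any two such $y$ differ by at most $4n^2r/b_n$. They are spaced by multiples of $1/b_{n+1}$, so there are at most $4n^2rb_{n+1}/b_n+1$ of them. Integrating over $u\in[0,1/b_{n+1})$,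
\[
|\{y\in H:f(y)\in L\}|\le\frac{4n^2r}{b_n}+\frac1{b_{n+1}}\le\frac{5n^2r}{b_n},
\]
because $1/b_{n+1}\le b_n^{-2}\le r/b_n$ by (ii) and $r\ge1/b_n$.
\end{proof}

Recall that the \emph{Hausdorff dimension} of $A\subset\mathbb C$ is the infimum of the $s>0$ such that for every $\varepsilon>0$ the set $A$ has a countable cover by balls $B(x_i,r_i)$ with $\sum_ir_i^s<\varepsilon$.

\begin{proof}[Proof of Theorem~\ref{thm:saw}]
\emph{The domain.} The function $\rho e^{2\pi ix}\mapsto\rho-f(x)$ is continuous on $\mathbb C\setminus\{0\}$, and $B(0,1)\subset\Omega\subset B(0,2)$. So $\Omega$ is open, bounded and star-shaped with respect to $0$, and the set where $\rho>f(x)$ is open. Each point $f(x)e^{2\pi ix}$ is outside $\Omega$ and is a radial limit of points of $\Omega$. Hence $\partial\Omega=\{f(x)e^{2\pi ix}:x\in\mathbb R\}$. The ray with angle $2\pi x$ stops at time $f(x)$, so $\mu_0$ is the image of Lebesgue measure on an interval of length $1$ under $y\mapsto f(y)e^{2\pi iy}$.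

\emph{Reduction to level sets.} We have
\[
|\rho e^{2\pi ix}-\sigma e^{2\pi iy}|^2=(\rho-\sigma)^2+4\rho\sigma\sin^2(\pi(x-y)),
\]
and $|\sin\pi u|\ge2|u|$ for $|u|\le\frac12$ by concavity. So for $\rho,\sigma\ge1$ and $|x-y|\le\frac12$ the distance is at least $|\rho-\sigma|$ and at least $|x-y|$. Let $w=f(x)e^{2\pi ix}$ and let $y$ range over $[x-\frac12,x+\frac12)$. Then
\[
\mu_0(B(w,r))\le|\{y:\ |y-x|<r,\ f(y)\in L\}|,\qquad L=(f(x)-r,f(x)+r).
\]

\emph{The bound.} Put $r_0=1/b_1$ and let $0<r<r_0$. The $b_n$ increase to infinity, so $1/b_n\le r<1/b_{n-1}$ for some $n\ge2$. By \eqref{eq:count} the interval $(x-r,x+r)$ meets at most $6rb_n$ of the $b_n$-intervals. Lemma~\ref{lem:level} and then (iv), applied with $n-1$, give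
\[
\mu_0(B(w,r))\le6rb_n\cdot\frac{5n^2r}{b_n}=30\,n^2r^2\le30\,r^2\Phi(r).
\]

\emph{Sets of dimension less than two.} This is the mass distribution principle. Let $\Phi(r)=\log(1/r)$, and let $A$ have Hausdorff dimension less than $2$. Fix $0<s<2$ for which covers as in the definition exist, and let $C_s=\sup_{0<r<1/2}120\,r^{2-s}\log\frac1{2r}<\infty$. A ball $B(x,r)$ with $2r<r_0$ either misses $\partial\Omega$ and has no mass, or lies in $B(w,2r)$ for some $w\in\partial\Omega$. In both cases $\mu_0(B(x,r))\le120\,r^2\log\frac1{2r}\le C_sr^s$. If $\varepsilon^{1/s}<r_0/2$, a cover with $\sum r_i^s<\varepsilon$ has all $r_i<r_0/2$, so its union is an open set containing $A$ of $\mu_0$-measure at most $C_s\varepsilon$. Intersecting such unions along $\varepsilon\to0$, we find a Borel set of $\mu_0$-measure zero that contains $A$. Finally, $\mu_0$ is singular by Theorem~\ref{thm:main}.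
\end{proof}

For $\Phi(r)=\log(1/r)$ the boundary $\partial\Omega$ carries $\mu_0$, so it has Hausdorff dimension $2$; being a polar graph, it has zero area.

\begin{remark}\label{rem:phi}
The hypothesis $\Phi(r)\to\infty$, used in (iv), cannot be weakened: the bound fails whenever $\liminf_{r\to0}\Phi(r)<\infty$, even if $\Phi$ is unbounded. Indeed, let $\Omega,\gamma,z$ be as in Theorem~\ref{thm:main}, and suppose that $\mu_z(B(w,r_k))\le Mr_k^2$ for all $w\in\partial\Omega$ along a sequence $r_k\to0$. Let $A\subset N_z$ be compact. Tile the plane by half-open squares of side $r_k/2$. A square that meets $A$ lies in $B(w,r_k)$ for some $w\in A$, hence in the $r_k$-neighborhood $A_k$ of $A$. So there are at most $4|A_k|/r_k^2$ such squares, and $\mu_z(A)\le4M|A_k|$. As $A$ is compact, $|A_k|\to|A|=0$. Inner regularity gives $\mu_z(N_z)=0$, contradicting Theorem~\ref{thm:main}.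
\end{remark}

\begin{thebibliography}{9}

\bibitem{BS}
Itai Benjamini and Alexander Shamov, \emph{Where does a random process hit a fractal barrier?}, arXiv:1608.00505 (2016).

\end{thebibliography}
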